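\title{Averages of completely multiplicative functions over shifted squares of Gaussian integers}

\begin{abstract}
Let $\Phi_N$ be the set of Gaussian integers in the square of half-side $N$ centered at $a_N$. We prove that the averages over $\Phi_N$ of every bounded, real, completely multiplicative function converge if and only if $|a_N|\le N^{1+o(1)}$, and we identify the limit. In particular, for every $\epsilon>0$ the averages over the squares centered at $\lfloor N^{1+\epsilon}\rfloor$ diverge for a suitable $\{0,1\}$-valued function; this answers in the negative a question from a paper of Donoso, Le, Moreira and Sun. Divergence comes from primes that divide a single element of the square. Convergence is proved by a Fourier expansion in polar coordinates, after two prime factors of medium size have been split off.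
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $\mathbb{G}=\mathbb{Z}[i]$ be the ring of Gaussian integers and $\mathbb{G}^*=\mathbb{G}\setminus\{0\}$. A function $f$ on $\mathbb{G}^*$ is \emph{completely multiplicative} if $f(mn)=f(m)f(n)$ for all $m,n\in\mathbb{G}^*$. For a finite nonempty set $\Phi\subset\mathbb{G}$ write $\mathbb{E}_{\Phi}f=|\Phi|^{-1}\sum_{n\in\Phi}f(n)$. For a sequence $(a_N)$ in $\mathbb{G}$ consider the squares
\begin{equation}\label{eq:Phi}
\Phi_N=a_N+\{n\in\mathbb{G}:\ |\operatorname{Re}n|<N,\ |\operatorname{Im}n|<N\},\qquad |\Phi_N|=(2N-1)^2 .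
\end{equation}
We put $f(0)=0$, so that $\mathbb{E}_{\Phi_N}f$ is defined also when $0\in\Phi_N$; this convention affects no limit. The following question comes from \cite{DLMS}.

\begin{quote}
\emph{Is there $\epsilon>0$ such that, for $a_N=\lfloor N^{1+\epsilon}\rfloor$, the averages $\mathbb{E}_{\Phi_N}f$ converge as $N\to\infty$ for every bounded completely multiplicative $f:\mathbb{G}^*\to\mathbb{R}$?}
\end{quote}

The answer is no for every $\epsilon>0$, and the exponent $1$ is the exact threshold for convergence.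

\subsection*{The expected limit}
Fix a set $\mathcal{P}$ containing exactly one Gaussian prime from each class of associates; the letters $p,q$ always denote elements of $\mathcal{P}$. Every $n\in\mathbb{G}^*$ is, in a unique way, a unit $i^j$ times a product of elements of $\mathcal{P}$. Let $f$ be real, bounded, completely multiplicative and not identically $0$. Then $|f|\le1$, because $f(n^j)=f(n)^j$ stays bounded; also $f(1)=1$ and $f(i)^4=1$, so $f(i)=\pm1$. Conversely, any choice of $f(i)\in\{-1,1\}$ and $f(p)\in[-1,1]$ defines such a function.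

There are $|d|^2$ residue classes modulo $d$. A model in which $p^j$ is the exact power of $p$ dividing $n$ with probability $(1-|p|^{-2})|p|^{-2j}$, independently for different $p$, and in which the four units are equally likely, predicts the mean value
\[
\frac{1+f(i)+f(i)^2+f(i)^3}{4}\,\prod_p\Big(1-\frac1{|p|^{2}}\Big)\sum_{j\ge0}\frac{f(p)^j}{|p|^{2j}} .
\]
Accordingly we define
\begin{equation}\label{eq:M}
M(f)=\prod_p\frac{1-|p|^{-2}}{1-f(p)|p|^{-2}}\quad\text{if } f(i)=1\text{ and }\sum_p\frac{1-f(p)}{|p|^2}<\infty,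
\end{equation}
and $M(f)=0$ otherwise. This agrees with the model in all cases: the factor at $p$ equals $1-(1-f(p))|p|^{-2}/(1-f(p)|p|^{-2})$, where the last denominator lies in $[\frac12,\frac32]$, so the partial products decrease, and they tend to $0$ exactly when the series in \eqref{eq:M} diverges.

A fixed prime does not see the shift. If $\mathcal{F}\subset\mathcal{P}$ is finite and $f$ is the indicator function of the elements divisible by no $p\in\mathcal{F}$, then $f$ is periodic, and $\mathbb{E}_{\Phi_N}f\to\prod_{p\in\mathcal{F}}(1-|p|^{-2})=M(f)$ for every sequence $(a_N)$. Primes larger than the square do see the shift. A prime with $|p|>3N$ has no nonzero multiple in $\Phi_N$ when $a_N=0$; in a distant square it has either none or one, while the model predicts the fraction $4N^2/|p|^2$. For $a_N=\lfloor N^{1+\epsilon}\rfloor$ an element $n\in\Phi_N$ with such a prime factor is $n=pm$ with $|m|\le N^{\epsilon}$, so it is nearly prime, and one may guess that for small $\epsilon$ such elements are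 too rare to matter. They are rare, but their proportion is of order $\epsilon$ and does not tend to $0$ as $N\to\infty$. This is the reason for the negative answer, and for the position of the threshold.

The restriction to real functions is needed from the start. The function $n\mapsto|n|^{i}$ is bounded and completely multiplicative. If $|a_N|/N\to\infty$, its average over $\Phi_N$ is $|a_N|^{i}+o(1)$, and this diverges for $a_N=\lfloor N\log N\rfloor$ and for $a_N=\lfloor N^{1+\epsilon}\rfloor$, since $\log a_N$ tends to infinity in steps that tend to $0$.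

\subsection*{Results}

\begin{theorem}\label{thm:div}
Let $\vartheta=\limsup_{N\to\infty}\frac{\log|a_N|}{\log N}$ and suppose that $\vartheta\in(1,\infty]$. Let $\eta\in(0,1)$.
\begin{enumerate}
\item[(i)] There is a completely multiplicative $f:\mathbb{G}^*\to\{0,1\}$ with
\[
\liminf_{N\to\infty}\mathbb{E}_{\Phi_N}f\le\frac1\vartheta,\qquad\limsup_{N\to\infty}\mathbb{E}_{\Phi_N}f\ge1-\eta .
\]
\item[(ii)] If $\log|a_N|/\log N\to\vartheta$ along an infinite set of $N$ on which $|a_N|\le N^2$, there is also a completely multiplicative $f:\mathbb{G}^*\to\{-1,1\}$ with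
\[
\liminf_{N\to\infty}\mathbb{E}_{\Phi_N}f\le\frac2\vartheta-1+2\eta,\qquad\limsup_{N\to\infty}\mathbb{E}_{\Phi_N}f\ge1-2\eta .
\]
\end{enumerate}
\end{theorem}

Here $1/\infty=0$. For $a_N=\lfloor N^{1+\epsilon}\rfloor$ we have $\vartheta=1+\epsilon$, and part (i) with $\eta<\epsilon/(1+\epsilon)$ gives a function whose averages diverge. This answers the question negatively for every $\epsilon>0$. If $\epsilon\le1$, part (ii) with $\eta<\epsilon/(2(1+\epsilon))$ gives such a function with values $\pm1$.

For the converse it is convenient to allow any center and any size. For $a\in\mathbb{C}$ and $H\ge1$ let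
\[
Q(a,H)=\{z\in\mathbb{C}:\ |\operatorname{Re}(z-a)|<H,\ |\operatorname{Im}(z-a)|<H\}.
\]
Sums over $n\in Q(a,H)$ run over the Gaussian integers in this square, and $\Phi_N=Q(a_N,N)\cap\mathbb{G}$.

\begin{theorem}\label{thm:conv}
Let $f:\mathbb{G}^*\to\mathbb{R}$ be bounded, completely multiplicative and not identically $0$. For every $\eta>0$ there are $\delta>0$ and $H_0$ such that
\[
\Big|\frac1{4H^2}\sum_{n\in Q(a,H)}f(n)-M(f)\Big|\le\eta\qquad\text{whenever }H\ge H_0\text{ and }|a|\le H^{1+\delta}.
\]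
\end{theorem}

\begin{corollary}\label{cor:class}
The limit $\lim_{N\to\infty}\mathbb{E}_{\Phi_N}f$ exists for every bounded completely multiplicative $f:\mathbb{G}^*\to\mathbb{R}$ if and only if
\[
\limsup_{N\to\infty}\frac{\log^+|a_N|}{\log N}\le1 .
\]
In that case the limit is $M(f)$, and $0$ if $f\equiv0$.
\end{corollary}

\begin{proof}
If the upper limit $\vartheta$ exceeds $1$, Theorem~\ref{thm:div}(i) with $\eta<1-1/\vartheta$ gives divergent averages. If it is at most $1$, let $f\not\equiv0$ and $\eta>0$, and take $\delta,H_0$ from Theorem~\ref{thm:conv}. For large $N$ we have $N\ge H_0$ and $|a_N|\le N^{1+\delta}$; since $|\Phi_N|/4N^2\to1$, every limit point of $\mathbb{E}_{\Phi_N}f$ is within $\eta$ of $M(f)$.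
\end{proof}

Theorem~\ref{thm:div} is proved in Section~\ref{sec:div}, which uses only Section~\ref{sec:facts}. Theorem~\ref{thm:conv} is proved by counting in Section~\ref{sec:caseI} when $M(f)$ is given by \eqref{eq:M}, and by Fourier analysis in Sections~\ref{sec:polar}--\ref{sec:end} when $M(f)=0$.

\section{Lattice points and prime sums}\label{sec:facts}

The letter $C$ denotes positive absolute constants, which may change from line to line; the constants implied by $O(\cdot)$ are absolute, and a subscript, as in $C_W$ or $O_Y$, records a dependence. Let $\mathcal{D}$ be the set of finite products of elements of $\mathcal{P}$, including the empty product $1$. It contains exactly one associate of each $n\in\mathbb{G}^*$. Divisor sums, greatest common divisors $(d,e)$ and least common multiples $[d,e]$ are taken in $\mathcal{D}$. Every prime satisfies $|p|^2\ge2$.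

\subsection*{Lattice points}
A bounded convex region of area $A$ and perimeter $\ell$ contains $A+O(\ell+1)$ Gaussian integers, because only $O(\ell+1)$ of the unit squares centered at Gaussian integers meet its boundary. The multiples of $d$ in a region $\Omega$ correspond to the Gaussian integers in $d^{-1}\Omega$. Hence, uniformly in the centers,
\begin{align}
\#\{n\in Q(a,H):d\mid n\}&=\frac{4H^2}{|d|^2}+O\Big(\frac H{|d|}+1\Big),\label{eq:square}\\
\#\{n\in\mathbb{G}:|n-b|\le R,\ d\mid n\}&=\frac{\pi R^2}{|d|^2}+O\Big(\frac R{|d|}+1\Big).\label{eq:disc}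
\end{align}
For $|d|\le3H$ the error in \eqref{eq:square} is $O(H/|d|)$ and the count is $O(H^2/|d|^2)$. For larger $d$ the term $O(1)$ dominates and \eqref{eq:square} says little. By \eqref{eq:disc} the annulus $U<|n|\le2U$ contains $3\pi U^2+O(U)$ points for $U\ge1$, and summing over dyadic annuli gives, for $U\ge2$,
\begin{equation}\label{eq:powers}
C^{-1}\log U\le\sum_{0<|n|\le U}\frac1{|n|^{2}}\le C\log U,\qquad\sum_{|n|>U}\frac1{|n|^{3}}\le\frac CU,\qquad\sum_{|n|>U}\frac1{|n|^{4}}\le\frac C{U^2}.
\end{equation}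

\subsection*{Primes}
We use Landau's prime ideal theorem and Mertens' theorems for $\mathbb{Q}(i)$ (see for example \cite{Rosen}), written in terms of $|p|$ instead of the norm $|p|^2$:
\begin{align}
&\#\{p:|p|\le U\}\le\frac{CU^2}{\log U}&&(U\ge2),\label{eq:cheb}\\
&\sum_{|p|\le U}\frac{\log|p|}{|p|^2}=\log U+O(1)&&(U\ge2),\label{eq:mertens1}\\
&\sum_{U<|p|\le V}\frac1{|p|^2}=\log\frac{\log V}{\log U}+o(1)&&(U\to\infty,\text{ uniformly in }V\ge U).\label{eq:mertens2}
\end{align}
By \eqref{eq:cheb}, $\sum_{U<|p|\le2U}\log|p|\le CU^2$ for $U\ge1$. Summing this over dyadic ranges gives, for $U\ge1$, $0<\sigma\le\frac12$ and $y\ge4$,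
\begin{equation}\label{eq:dyadic}
\sum_{|p|\le U}\frac{\log|p|}{|p|}\le CU,\qquad\sum_p\frac{\log|p|}{|p|^{2+2\sigma}}\le\frac C\sigma,\qquad\sum_{|p|>y}\frac1{|p|^2\log|p|}\le\frac C{\log y}.
\end{equation}
Indeed, the range $2^j<|p|\le2^{j+1}$ contributes at most $C2^j$ to the first sum and $C4^{-\sigma j}$ to the second, and the range $2^jy<|p|\le2^{j+1}y$ contributes at most $C(\log y+j\log2)^{-2}$ to the third.

Both main theorems rest on the following count. The primes up to the size of the square account, on average, for $\log H$ of the logarithm of an element, wherever the square lies.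

\begin{lemma}\label{lem:log}
For $a\in\mathbb{C}$, $H\ge2$ and $H\le U\le3H$,
\[
\sum_{0\ne n\in Q(a,H)}\ \sum_{p\mid n,\ |p|\le U}\log|p|=4H^2\log H+O(H^2).
\]
\end{lemma}

\begin{proof}
By \eqref{eq:square}, a prime with $|p|\le3H$ has $4H^2/|p|^2+O(H/|p|)$ nonzero multiples in $Q(a,H)$. Multiply by $\log|p|$ and sum over $|p|\le U$. The main terms give $4H^2(\log H+O(1))$ by \eqref{eq:mertens1}, and the error terms give $O(H^2)$ by \eqref{eq:dyadic}.
\end{proof}

\section{Large shifts: primes that divide one element of the square}\label{sec:div}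

Two distinct elements of $\Phi_N$ differ by less than $2\sqrt2N<3N$ in absolute value, so their difference is not a multiple of any $d$ with $|d|>3N$. Thus
\begin{equation}\label{eq:sep}
\text{any $d$ with $|d|>3N$ divides at most one element of $\Phi_N$.}
\end{equation}
Let $E_N$ be the set of $n\in\Phi_N$ that have a prime factor $p$ with $|p|>3N$. Changing $f$ at such a prime changes $f$ at one point of $\Phi_N$, a proportion about $1/4N^2$ of the square, while it changes $M(f)$ only by about $1/|p|^2$. The construction exploits this imbalance.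

\begin{example}\label{ex:small}
Take $N=2$ and $a_N=16$, so that $3N=6$ and $\Phi_N=\{15,16,17\}+\{i,0,-i\}$. The values of $|n|^2$ are
\[
\begin{array}{c|ccc}
 &15&16&17\\ \hline
\pm i&226=2\cdot113&257&290=2\cdot5\cdot29\\
0&225=3^2\cdot5^2&256=2^8&289=17^2
\end{array}
\]
If $p\mid n$ then $|p|^2$ divides $|n|^2$, and $|p|^2$ is a rational prime or the square of a rational prime congruent to $3$ modulo $4$. So the primes with $|p|^2>36$ that occur are $8\mp7i$, through $15\pm i=(1\pm i)(8\mp7i)$, and $16\pm i$ themselves. Let $f$ vanish at these four primes and equal $1$ at $i$ and at all other primes. Then $\mathbb{E}_{\Phi_N}f=5/9$, whereas the averages of this periodic function over large squares, wherever they lie, tend to $(1-\frac1{113})^2(1-\frac1{257})^2>0.97$.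
\end{example}

To repeat this at infinitely many scales we need two facts: $E_N$ has positive proportion in $\Phi_N$, and the primes responsible for it have a small sum of reciprocal norms. The first follows by comparing $\log|n|\approx\log|a_N|$ with the amount $\log N$ supplied by Lemma~\ref{lem:log}.

\begin{lemma}\label{lem:E}
If $N\ge2$ and $|a_N|\ge3N$, then
\[
\frac{|E_N|}{|\Phi_N|}\ge1-\frac{\log N}{\log|a_N|}-\frac C{\log N}.
\]
\end{lemma}

\begin{proof}
Write $a=a_N$. For $n\in\Phi_N$ we have $|n-a|<\sqrt2N\le|a|/2$, so $|a|/2\le|n|\le2|a|$. Sum the identity $\log|n|=\sum_{p}\sum_{j\ge1,\ p^j\mid n}\log|p|$ over $n\in\Phi_N$ and sort the pairs $(p,j)$ into four classes.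

\emph{Pairs with $j=1$ and $|p|\le3N$} contribute $4N^2\log N+O(N^2)$ by Lemma~\ref{lem:log}.

\emph{Pairs with $j\ge2$ and $|p|^j\le3N$.} Each $p^j$ has $O(N^2/|p|^{2j})$ multiples in $\Phi_N$. Since $\sum_{j\ge2}|p|^{-2j}\le2|p|^{-4}$ and $\sum_p|p|^{-4}\log|p|\le\sum_p|p|^{-3}<\infty$, the contribution is $O(N^2)$.

\emph{Pairs with $|p|\le3N<|p|^j$.} By \eqref{eq:sep} each $p^j$ divides at most one $n$, and it divides none unless $|p|^j\le2|a|$. For each $p$ at most $\log(2|a|)/\log|p|$ values of $j$ occur, each with weight $\log|p|$. By \eqref{eq:cheb} the contribution is at most $CN^2\log(2|a|)/\log N$.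

\emph{Pairs with $|p|>3N$} occur only for $n\in E_N$, and contribute at most $\log|n|\le\log(2|a|)$ for each such $n$.

Since $\log|n|\ge\log(2|a|)-\log4$ on $\Phi_N$, we obtain
\[
|\Phi_N|\big(\log(2|a|)-\log4\big)\le4N^2\log N+CN^2+\frac{CN^2\log(2|a|)}{\log N}+|E_N|\log(2|a|).
\]
Divide by $|\Phi_N|\log(2|a|)$, and use $4N^2/|\Phi_N|=1+O(1/N)$ and $\log(2|a|)\ge\log|a|\ge\log N$.
\end{proof}

When $\log|a_N|/\log N\to1$ the lemma gives nothing; this is where the hypothesis $\vartheta>1$ enters.

For each $n\in E_N$ choose one prime $p_n\mid n$ with $|p_n|>3N$, and let $\mathcal{Q}_N=\{p_n:n\in E_N\}$. By \eqref{eq:sep}, $p_n$ divides no element of $\Phi_N$ other than $n$. So an element $n\in\Phi_N$ is divisible by exactly one prime of $\mathcal{Q}_N$, namely $p_n$, if $n\in E_N$, and by none if $n\notin E_N$. The set $\mathcal{Q}_N$ has at most $4N^2$ elements, all with $|p|>3N$. Those with $|p|\le N\log N$ lie in a range that is too short to carry weight in \eqref{eq:mertens2}, and the others are individually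 small:
\begin{equation}\label{eq:sN}
s_N:=\sum_{p\in\mathcal{Q}_N}\frac1{|p|^2}\le\sum_{3N<|p|\le N\log N}\frac1{|p|^2}+\frac{4N^2}{(N\log N)^2}\longrightarrow0\qquad(N\to\infty),
\end{equation}
because $\log(N\log N)/\log(3N)\to1$.

\begin{proof}[Proof of Theorem~\ref{thm:div}]
Let $\mathcal{N}$ be an infinite set of integers along which $\log|a_N|/\log N\to\vartheta$, contained in $\{N:|a_N|\le N^2\}$ for part (ii). Since $\vartheta>1$, we have $|a_N|/N\to\infty$ along $\mathcal{N}$; after removing finitely many elements, $N\ge2$ and $|a_N|\ge3N$ on $\mathcal{N}$, so $0\notin\Phi_N$. By Lemma~\ref{lem:E},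
\begin{equation}\label{eq:Elim}
|E_N|/|\Phi_N|\ge1-1/\vartheta-o(1)\qquad(N\to\infty,\ N\in\mathcal{N}).
\end{equation}

We choose $N_1<N_1'<N_2<N_2'<\cdots$ in $\mathcal{N}$; the averages will be small at $N_j$ and large at $N_j'$. Put $\mathcal{F}_j=\bigcup_{l\le j}\mathcal{Q}_{N_l}$ and $\mathcal{F}_0=\emptyset$. We require:
\begin{enumerate}
\item[(a)] $s_{N_j}\le\eta2^{-j}$;
\item[(b)] $3N_j>|n|$ for all $n\in\Phi_{N_l}\cup\Phi_{N_l'}$ with $l<j$;
\item[(c)] the proportion of $n\in\Phi_{N_j}$ divisible by some prime of $\mathcal{F}_{j-1}$, and the proportion of $n\in\Phi_{N_j'}$ divisible by some prime of $\mathcal{F}_j$, are at most $\eta+1/j$.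
\end{enumerate}
Each condition holds once the new term is large enough in terms of the earlier ones. For (a) this is \eqref{eq:sN}, and (b) is a finite condition. For (c), if $\mathcal{F}$ is a fixed finite set of primes with $\sum_{p\in\mathcal{F}}|p|^{-2}\le\eta$, then by \eqref{eq:square} the proportion of $n\in\Phi_N$ divisible by some prime of $\mathcal{F}$ is at most $\eta+o(1)$ as $N\to\infty$; the sets $\mathcal{F}_{j-1}$ and $\mathcal{F}_j$ qualify by (a). Condition (b) keeps later choices from interfering: a prime of $\mathcal{Q}_{N_l}$ with $l>j$ has $|p|>3N_l>|n|$ for $n\in\Phi_{N_j}\cup\Phi_{N_j'}$, so it divides no such $n$. Let $\mathcal{F}=\bigcup_j\mathcal{F}_j$.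

(i) Let $f(i)=1$, $f(p)=0$ for $p\in\mathcal{F}$ and $f(p)=1$ for $p\notin\mathcal{F}$. An element of $\Phi_{N_j'}$ with $f(n)\ne1$ is divisible by a prime of $\mathcal{F}_j$, so $\mathbb{E}_{\Phi_{N_j'}}f\ge1-\eta-1/j$ by (c). On $E_{N_j}$ we have $f=0$, so $\mathbb{E}_{\Phi_{N_j}}f\le1/\vartheta+o(1)$ by \eqref{eq:Elim}.

(ii) Let $f(i)=1$, $f(p)=-1$ for $p\in\mathcal{F}$ and $f(p)=1$ for $p\notin\mathcal{F}$. On $\Phi_{N_j'}$ we again have $f=1$ outside a set of proportion $\eta+1/j$, and $f\ge-1$ on that set, so $\mathbb{E}_{\Phi_{N_j'}}f\ge1-2\eta-2/j$. Now let $N=N_j$ and $n\in E_N$. The parity of the exponent of $p_n$ matters, and the hypothesis $|a_N|\le N^2$ controls it: $|p_n|^2>9N^2>N^2+2N\ge|n|$, so $p_n^2\nmid n$. Let $\xi=-1$ on $E_N$ and $\xi=1$ on $\Phi_N\setminus E_N$. If $n\in\Phi_N$ is divisible by no prime of $\mathcal{F}_{j-1}$, the only prime of $\mathcal{F}$ that can divide $n$ is $p_n$, so $f(n)=\xi(n)$. For the other $n$, a proportion at most $\eta+1/j$, we have $f(n)\le\xi(n)+2$. Therefore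
\[
\mathbb{E}_{\Phi_{N_j}}f\le1-2\frac{|E_{N_j}|}{|\Phi_{N_j}|}+2\eta+\frac2j\le\frac2\vartheta-1+2\eta+o(1).\qedhere
\]
\end{proof}

\section{Small shifts: functions close to $1$}\label{sec:caseI}

In this section $f(i)=1$ and $\sum_p(1-f(p))|p|^{-2}<\infty$. The functions built in Section~\ref{sec:div} are of this kind, so the proof has to show that their mechanism is the only obstruction and that its effect vanishes with $\delta$. Let $0<\delta\le1$, $H\ge2$, $|a|\le H^{1+\delta}$ and $Q^*=Q(a,H)\cap\mathbb{G}^*$. We fix $Y\ge2$ and treat three ranges of primes. The primes $|p|\le Y$ give the main term. For $Y<|p|\le H$ the count \eqref{eq:square} is sharp and the tail of the convergent series is small. For $|p|>H$ we have no control over individual primes, so we bound the number of elements that they divide.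

\begin{lemma}\label{lem:large}
At most $4\delta H^2+CH^2/\log H$ elements of $Q^*$ have a prime factor with $|p|>H$.
\end{lemma}

\begin{proof}
Every $n\in Q^*$ has $|n|\le3H^{1+\delta}$, and $|Q^*|=4H^2+O(H)$. Hence
\[
\sum_{n\in Q^*}\sum_{p\mid n}\log|p|\le\sum_{n\in Q^*}\log|n|\le4(1+\delta)H^2\log H+CH^2.
\]
By Lemma~\ref{lem:log} the primes with $|p|\le H$ contribute at least $4H^2\log H-CH^2$ to the left side, so the primes with $|p|>H$ contribute at most $4\delta H^2\log H+CH^2$. Each element with such a prime factor accounts for at least $\log H$ of this.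
\end{proof}

Lemmas~\ref{lem:E} and~\ref{lem:large} are the two sides of one count: for $a_N=\lfloor N^{1+\delta}\rfloor$ with $0<\delta\le1$ they place $|E_N|/|\Phi_N|$ between $\frac{\delta}{1+\delta}-o(1)$ and $\delta+o(1)$.

Let $f_Y$ be completely multiplicative with $f_Y(i)=1$, $f_Y(p)=f(p)$ for $|p|\le Y$ and $f_Y(p)=1$ for $|p|>Y$.

\begin{lemma}\label{lem:trunc}
For $H\ge Y$,
\[
\frac1{4H^2}\sum_{n\in Q^*}|f(n)-f_Y(n)|\le2\delta+C\sum_{|p|>Y}\frac{1-f(p)}{|p|^2}+\frac C{Y^2}+\frac C{\log H}.
\]
\end{lemma}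

\begin{proof}
Call $n\in Q^*$ exceptional if it has a prime factor with $|p|>H$, or if $p^2\mid n$ for some $p$ with $Y<|p|\le H$. By \eqref{eq:square}, \eqref{eq:powers} and \eqref{eq:cheb}, the number of elements of the second kind is at most
\[
C\sum_{Y<|p|\le H}\Big(\frac{H^2}{|p|^4}+\frac H{|p|^2}+1\Big)\le\frac{CH^2}{Y^2}+CH\log H+\frac{CH^2}{\log H}.
\]
On exceptional elements we use $|f-f_Y|\le2$; with Lemma~\ref{lem:large} they account for the terms $2\delta+C/Y^2+C/\log H$. If $n$ is not exceptional, then $f(n)=f_Y(n)\prod_{p\mid n,\,|p|>Y}f(p)$. For $x_1,\dots,x_r\in[-1,1]$, telescoping gives $|1-x_1\cdots x_r|\le\sum_j(1-x_j)$, so $|f(n)-f_Y(n)|\le\sum_{p\mid n,\,Y<|p|\le H}(1-f(p))$. Each of these primes has at most $CH^2/|p|^2$ multiples in $Q^*$, which gives the remaining term.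
\end{proof}

\begin{lemma}\label{lem:fY}
With $M_Y=\prod_{|p|\le Y}\frac{1-|p|^{-2}}{1-f(p)|p|^{-2}}$ we have $\ \sum_{n\in Q^*}f_Y(n)=4H^2M_Y+O_Y(H)$.
\end{lemma}

\begin{proof}
Define $g$ on $\mathcal{D}$ by $g(1)=1$, $g(de)=g(d)g(e)$ for coprime $d,e$, and, for $j\ge1$, $g(p^j)=f(p)^j-f(p)^{j-1}$ if $|p|\le Y$ (with $0^0=1$) and $g(p^j)=0$ if $|p|>Y$. The sums $\sum_{j=0}^{e}g(p^j)$ telescope to $f_Y(p^e)$, so $f_Y(n)=\sum_{d\mid n}g(d)$ for $n\in\mathbb{G}^*$. Since $|g(p^j)|\le2$ and only finitely many primes are involved,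
\[
S_Y:=\sum_{d\in\mathcal{D}}\frac{|g(d)|}{|d|^{1/2}}\le\prod_{|p|\le Y}\Big(1+2\sum_{j\ge1}|p|^{-j/2}\Big)<\infty .
\]
A divisor of an element of $Q^*$ has $|d|\le3H^2$. By \eqref{eq:square},
\[
\sum_{n\in Q^*}f_Y(n)=\sum_{|d|\le3H^2}g(d)\Big(\frac{4H^2}{|d|^2}+O\Big(\frac H{|d|}+1\Big)\Big).
\]
For $1\le|d|\le3H^2$ we have $H/|d|+1\le3H|d|^{-1/2}$, so the error terms add up to $O(HS_Y)$. Extending the main term to all $d$ costs at most $4H^2(3H^2)^{-3/2}S_Y=O(S_Y)$. Finally $\sum_dg(d)|d|^{-2}=M_Y$, because $1+\sum_{j\ge1}(x^j-x^{j-1})t^j=\frac{1-t}{1-xt}$ for $|x|\le1$, $|t|<1$.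
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:conv} when $f(i)=1$ and the series converges]
Let $\delta=\min(1,\eta/4)$. Since $M_Y\to M(f)$ and the series in \eqref{eq:M} converges, there is $Y$ with $|M_Y-M(f)|+C\sum_{|p|>Y}(1-f(p))|p|^{-2}+CY^{-2}\le\eta/4$. By Lemmas~\ref{lem:trunc} and~\ref{lem:fY}, the quantity to be bounded is at most $\eta/2+\eta/4+C/\log H+O_Y(1/H)$, which is at most $\eta$ for large $H$.
\end{proof}

\section{Mean value zero: polar coordinates and two prime factors}\label{sec:polar}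

From now on
\begin{equation}\label{eq:caseII}
f(i)=-1,\qquad\text{or}\qquad f(i)=1\ \text{ and }\ \sum_p\frac{1-f(p)}{|p|^2}=\infty,
\end{equation}
so $M(f)=0$. The bound of Lemma~\ref{lem:trunc} is no longer available, and we have to detect cancellation. When $f(i)=-1$ and $a=0$ the sum over $Q(a,H)$ vanishes by the symmetry $n\mapsto in$, but a shifted square has no such symmetry. We expand the square in the characters of the multiplicative group $\mathbb{C}^*$,
\[
\chi_{k,t}(z)=\Big(\frac z{|z|}\Big)^k|z|^{it}\qquad(k\in\mathbb{Z},\ t\in\mathbb{R}),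
\]
which in polar coordinates are the exponentials $\chi_{k,t}(e^{u+i\theta})=e^{i(k\theta+tu)}$. These coordinates are singular at $0$, so we first move away from the origin.

\begin{proposition}\label{prop:zero}
Assume \eqref{eq:caseII}. For every $\eta>0$ there are $\delta\in(0,1]$ and $H_1$ such that $\big|\sum_{n\in Q(a,H)}f(n)\big|\le\eta H^2$ whenever $H\ge H_1$ and $4H\le|a|\le H^{1+\delta}$.
\end{proposition}

\begin{proof}[Proof of Theorem~\ref{thm:conv} under \eqref{eq:caseII}, given Proposition~\ref{prop:zero}]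
Take $\delta,H_1$ from the proposition, let $|a|\le H^{1+\delta/2}$, and let $K\ge1$ be an integer. Cut $Q(a,H)$ into $K^2$ open squares $Q(b,H')$ with $H'=H/K$. The dividing segments contain $O(KH)$ Gaussian integers. The centers $b$ form a grid of mesh $2H'$, so at most $4^2=16$ of them have $|b|<4H'$, and for $H\ge K$ the corresponding squares contain at most $CH^2/K^2$ Gaussian integers. The other centers satisfy $4H'\le|b|\le3H^{1+\delta/2}\le(H')^{1+\delta}$ as soon as $H^{\delta/2}\ge3K^2$. If also $H\ge KH_1$, these squares contribute at most $K^2\eta(H')^2=\eta H^2$. With $K$ chosen so that $C/K^2\le\eta$, the total is at most $2\eta H^2+O(KH)\le4\eta H^2$ for large $H$. This is the assertion of the theorem with $\delta/2$ in place of $\delta$.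
\end{proof}

For the proof of the proposition we fix the notation
\begin{equation}\label{eq:param}
X=|a|,\qquad4H\le X\le H^2,\qquad h=H/X,\qquad\sigma=1/\log X,\qquad Q=Q(a,H),
\end{equation}
with $X\ge e^2$, so that $\sigma\le\frac12$. On $Q$ we have $X/2\le|z|\le2X$, since $\sqrt2H\le X/2$. Seen from the origin, $Q$ has angular size about $h$.

\subsection*{The expansion}
Let $W\in C_c^\infty((-1,1)^2)$ with $0\le W\le1$, regarded as a function on $\mathbb{C}=\mathbb{R}^2$, and put $w(z)=W((z-a)/H)$. We write $w$ as $|z|^{-2-2\sigma}$ times a superposition of characters. The factor $|z|^{-2-2\sigma}$ makes the sums over $\mathbb{G}^*$ converge absolutely, and the choice of $\sigma$ makes it harmless, since $X^{2\sigma}=e^2$.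

\begin{lemma}\label{lem:polar}
There is a continuous function $c$ on $\mathbb{Z}\times\mathbb{R}$ such that, for all $z\in\mathbb{C}^*$,
\begin{equation}\label{eq:expansion}
w(z)=\sum_{k\in\mathbb{Z}}\int_{\mathbb{R}}c(k,t)\,\frac{\chi_{k,t}(z)}{|z|^{2+2\sigma}}\,dt,\qquad|c(k,t)|\le C_WH^2\min\Big\{1,\frac1{(h\max(|k|,|t|))^{4}}\Big\}.
\end{equation}
\end{lemma}

\begin{proof}
Let $\Psi(u,\theta)=w(e^{u+i\theta})e^{(2+2\sigma)u}$, a smooth compactly supported function on $\mathbb{R}\times\mathbb{R}/2\pi\mathbb{Z}$, and let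
\[
c(k,t)=\frac1{4\pi^2}\int_0^{2\pi}\!\!\int_{\mathbb{R}}\Psi(u,\theta)e^{-i(k\theta+tu)}\,du\,d\theta .
\]
Since $du\,d\theta=dA/|z|^2$, where $dA$ is area measure, the support of $\Psi$ has measure at most $4H^2\cdot(2/X)^2=16h^2$. On the support, every derivative of positive order of $\zeta=(e^{u+i\theta}-a)/H$ has modulus $e^u/H\le2/h$. By the chain rule, a $j$th derivative of $W(\zeta)$ is a finite sum of terms, each a partial derivative of $W$ of some order $m\le j$ times $m$ derivatives of $\operatorname{Re}\zeta$ or $\operatorname{Im}\zeta$; as $h\le1$, it is $O_W(h^{-j})$ for $j\le4$. The factor $e^{(2+2\sigma)u}$ and its first four derivatives are $O(X^2)$. Hence $|\partial_u^j\Psi|$ and $|\partial_\theta^j\Psi|$ are at most $C_WX^2h^{-j}$ for $0\le j\le4$, and their $L^1$ norms are at most $C_WX^2h^{2-j}=C_WH^2h^{-j}$. The case $j=0$ gives $|c|\le C_WH^2$. Four integrations by parts in $\theta$ or in $u$ give $k^4|c|,\ t^4|c|\le C_WH^2h^{-4}$. This bound makes $c$ integrable on $\mathbb{Z}\times\mathbb{R}$,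 so Fourier inversion gives $\Psi(u,\theta)=\sum_k\int c(k,t)e^{i(k\theta+tu)}dt$, which is the identity in \eqref{eq:expansion}.
\end{proof}

Put
\[
F(k,t)=\sum_{m\in\mathbb{G}^*}\frac{f(m)\chi_{k,t}(m)}{|m|^{2+2\sigma}} .
\]
Lemma~\ref{lem:polar} gives $\sum_nf(n)w(n)=\sum_k\int c(k,t)F(k,t)\,dt$. The trivial bound for $|F|$ is $C\log X$, and Section~\ref{sec:F} improves it to $\gamma\log X$ with a small constant $\gamma$. This is not enough. The bound for $c$ allows size $H^2$ on a box of area $h^{-2}$, so we obtain only $H^2h^{-2}\gamma\log X$, which misses the goal by the factor $h^{-2}\log X$. The remedy is to produce in the integrand an extra factor whose $L^1$ norm over the whole box is $O(1/\log X)$. A sum $P(k,t)$ over primes of size $X^{\kappa}$ or more has $\sum_k\int|P|^2\,dt=O(1/(\kappa\log X))$, as we show in Section~\ref{sec:sieve}. It is the square of $P$ that is needed, since an $L^1$ bound for $P$ itself through the Cauchy--Schwarz inequality would bring back the size of the box. So we split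 off two prime factors.

\subsection*{A Tur\'an--Kubilius estimate}
Let $0<\kappa<\frac1{80}$ and
\[
\mathcal{M}=\{p:X^\kappa<|p|\le X^{1/40}\},\qquad\Lambda=\sum_{p\in\mathcal{M}}\frac1{|p|^2},\qquad r(n)=\#\{(p,q)\in\mathcal{M}^2:pq\mid n\}.
\]
By \eqref{eq:mertens2}, $\Lambda\to\log\frac1{40\kappa}$ as $X\to\infty$, which is large when $\kappa$ is small. A typical $n$ has about $\Lambda$ prime factors in $\mathcal{M}$, so $r(n)/\Lambda^2$ is usually close to $1$ and can be inserted as a weight. The upper limit $X^{1/40}$ keeps the error terms of \eqref{eq:square} small.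

\begin{lemma}\label{lem:TK}
If $\Lambda\ge1$ and $X$ exceeds an absolute constant, then $\sum_{n\in Q}|r(n)-\Lambda^2|\le CH^2\Lambda^{3/2}$.
\end{lemma}

\begin{proof}
Let $\omega(n)=\#\{p\in\mathcal{M}:p\mid n\}$. Then $\omega(n)^2$ counts the pairs $(p,q)$ with $p\mid n$ and $q\mid n$. For $p\ne q$ this means $pq\mid n$, so $\omega^2$ and $r$ differ only on the diagonal, and $0\le\omega^2-r\le\omega$. There are at most $CX^{1/10}\le CH^{1/5}$ pairs in $\mathcal{M}^2$, and each application of \eqref{eq:square} has error $O(H)$. Hence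
\[
\sum_{n\in Q}\omega(n)=4H^2\Lambda+O(H^{6/5}),\qquad\sum_{n\in Q}\omega(n)^2\le4H^2(\Lambda^2+\Lambda)+O(H^{6/5}).
\]
With $\sum_{n\in Q}1=4H^2+O(H)$ and $\Lambda\le C\log H$, which follows from \eqref{eq:powers}, we get
\[
\sum_{n\in Q}(\omega-\Lambda)^2\le4H^2(\Lambda^2+\Lambda)-8H^2\Lambda^2+4H^2\Lambda^2+O(\Lambda^2H^{6/5})\le5H^2\Lambda .
\]
From $(\omega+\Lambda)^2\le2(\omega-\Lambda)^2+8\Lambda^2$ and $\Lambda\ge1$ it follows that $\sum_Q(\omega+\Lambda)^2\le CH^2\Lambda^2$. By the Cauchy--Schwarz inequality $\sum_Q|\omega^2-\Lambda^2|\le CH^2\Lambda^{3/2}$, and $\sum_Q|r-\omega^2|\le\sum_Q\omega\le CH^2\Lambda$.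
\end{proof}

Since $|fw|\le1$ and $w$ is supported in $Q$, Lemma~\ref{lem:TK} gives
\begin{equation}\label{eq:weight}
\Big|\sum_nf(n)w(n)-\frac1{\Lambda^2}\sum_nf(n)w(n)r(n)\Big|\le\frac{CH^2}{\sqrt\Lambda}.
\end{equation}
The triples $(n,p,q)$ with $pq\mid n$ correspond to the triples $(m,p,q)$ with $n=pqm$. Both $f$ and $\chi_{k,t}(z)|z|^{-2-2\sigma}$ are completely multiplicative, and coprimality of $p,q,m$ is not needed. Applying \eqref{eq:expansion} to $w(pqm)$ and interchanging the absolutely convergent sums and integral, we obtain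
\begin{equation}\label{eq:key}
\sum_nf(n)w(n)r(n)=\sum_{k\in\mathbb{Z}}\int_{\mathbb{R}}c(k,t)P(k,t)^2F(k,t)\,dt,\qquad P(k,t)=\sum_{p\in\mathcal{M}}\frac{f(p)\chi_{k,t}(p)}{|p|^{2+2\sigma}} .
\end{equation}

\section{Primes in discs and a mean square over primes}\label{sec:sieve}

Expanding $|P|^2$ and averaging over $|k|,|t|\le T$ leaves the pairs $p,q$ whose arguments and logarithmic moduli agree up to $1/T$. For given $p$, such $q$ lie in a disc of radius about $|p|/T$ around $p$. To gain the factor $1/\log X$ we must use that $q$ is prime, and \eqref{eq:cheb} only covers discs centered at $0$. Selberg's sieve gives the bound for every center.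

\begin{lemma}\label{lem:sieve}
A disc of radius $R\ge2$ contains at most $CR^2/\log R$ Gaussian primes.
\end{lemma}

\begin{proof}
For bounded $R$ this follows from \eqref{eq:disc}, so let $R$ be large and $D=R^{1/16}$. In this proof $d,e,l$ run over the squarefree elements of $\mathcal{D}$ of absolute value at most $D$. If the real numbers $\lambda_d$ satisfy $\lambda_1=1$, then $\big(\sum_{d\mid n}\lambda_d\big)^2$ is nonnegative, and it equals $1$ when $n$ is a Gaussian prime with $|n|>D$. There are $O(D^2)$ Gaussian primes with $|n|\le D$. By \eqref{eq:disc} the number of primes in the disc is at most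
\begin{equation}\label{eq:selberg}
O(D^2)+\pi R^2\sum_{d,e}\frac{\lambda_d\lambda_e}{|[d,e]|^2}+O\Big(R\sum_{d,e}|\lambda_d\lambda_e|\Big).
\end{equation}
Let $\mu(d)=(-1)^{j}$ when $d$ has $j$ prime factors, and $\varphi(d)=\prod_{p\mid d}(|p|^2-1)$. For squarefree $d$ we have $|d|^2=\sum_{l\mid d}\varphi(l)$. Since $|[d,e]|\,|(d,e)|=|d|\,|e|$, the quadratic form becomes diagonal:
\[
\sum_{d,e}\frac{\lambda_d\lambda_e}{|[d,e]|^2}=\sum_{d,e}\frac{\lambda_d\lambda_e}{|d|^2|e|^2}\sum_{l\mid(d,e)}\varphi(l)=\sum_l\varphi(l)\Big(\sum_{d:\,l\mid d}\frac{\lambda_d}{|d|^2}\Big)^2 .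
\]
Take $G=\sum_e1/\varphi(e)$ and $\lambda_d=\mu(d)\frac{|d|^2}G\sum_{e:\,d\mid e}\frac1{\varphi(e)}$. Then $\lambda_1=1$ and $|\lambda_d|\le|d|^2\le D^2$. For $l\mid e$ the sum of $\mu(d)$ over $d$ with $l\mid d\mid e$ is $\mu(l)$ if $e=l$ and $0$ otherwise, so
\[
\sum_{d:\,l\mid d}\frac{\lambda_d}{|d|^2}=\frac1G\sum_{e:\,l\mid e}\frac1{\varphi(e)}\sum_{l\mid d\mid e}\mu(d)=\frac{\mu(l)}{G\varphi(l)},
\]
and the quadratic form equals $G^{-2}\sum_l1/\varphi(l)=1/G$. There are $O(D^4)$ pairs $(d,e)$, so the last term of \eqref{eq:selberg} is $O(RD^8)=O(R^{3/2})$. It remains to bound $G$ from below. We have $1/\varphi(e)=\prod_{p\mid e}\sum_{j\ge1}|p|^{-2j}=\sum_m|m|^{-2}$, where $m$ runs over the elements of $\mathcal{D}$ with the same prime factors as $e$. Every $m\in\mathcal{D}$ with $|m|\le D$ occurs for some $e$ with $|e|\le D$. Hence $G\ge\frac14\sum_{0<|n|\le D}|n|^{-2}\ge C^{-1}\log R$ by \eqref{eq:powers}.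
\end{proof}

\begin{lemma}\label{lem:meansq}
Let $2\le T\le y^{1/2}$, let $\mathcal{R}$ be a finite set of primes with $|p|>y$, and let $b_p\in\mathbb{C}$ with $|b_p|\le|p|^{-2}$. Then
\[
\sum_{|k|\le T}\int_{-T}^T\Big|\sum_{p\in\mathcal{R}}b_p\chi_{k,t}(p)\Big|^2dt\le\frac C{\log y}.
\]
\end{lemma}

\begin{proof}
We majorize the box by a weight whose Fourier transform has compact support. Let
\[
\nu(x)=2\Big(\frac{\sin(x/2)}{x/2}\Big)^2=2\int_{-1}^1(1-|\xi|)e^{-ix\xi}d\xi,\qquad\widehat\nu(\xi)=\int_{\mathbb{R}}\nu(x)e^{ix\xi}dx=4\pi\max(0,1-|\xi|).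
\]
Then $\nu\ge0$, and $\nu\ge2(23/24)^2>1$ on $[-1,1]$ because $\sin x/x\ge1-x^2/6$. Insert the weight $\nu(k/T)\nu(t/T)$, extend to all $k\in\mathbb{Z}$ and $t\in\mathbb{R}$, and expand the square. The left side is at most
\[
\sum_{p,q\in\mathcal{R}}b_p\overline{b_q}\,A(\arg p-\arg q)\,B(\log|p|-\log|q|),
\]
where $B(u)=\int\nu(t/T)e^{itu}dt=T\widehat\nu(Tu)$ and, by Poisson summation,
\[
A(\theta)=\sum_k\nu(k/T)e^{ik\theta}=\sum_{j\in\mathbb{Z}}T\widehat\nu\big(T(\theta+2\pi j)\big).
\]
As $1/T\le\frac12$, at most one $j$ contributes. So $0\le A,B\le4\pi T$, and only pairs with $q=pe^{u+i\theta}$, $|u|,|\theta|\le1/T$, contribute. For such a pair $|q|\ge e^{-1/2}|p|\ge|p|/2$ and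
\[
|q-p|=|p|\,|e^{u+i\theta}-1|\le|p|\,\frac{\sqrt2\,e^{1/2}}T\le\frac{3|p|}T=:R .
\]
The hypothesis $T\le y^{1/2}$ gives $R\ge3|p|^{1/2}\ge2$, so $\log R\ge\frac12\log|p|$, and by Lemma~\ref{lem:sieve} each $p$ has at most $C|p|^2/(T^2\log|p|)$ partners $q$. The total is at most
\[
CT^2\sum_{p\in\mathcal{R}}\frac1{|p|^4}\cdot\frac{|p|^2}{T^2\log|p|}\le C\sum_{|p|>y}\frac1{|p|^2\log|p|}\le\frac C{\log y}
\]
by \eqref{eq:dyadic}, which applies since $y\ge T^2\ge4$.
\end{proof}

The bound does not grow with $T$, and its order cannot be improved. For $\mathcal{R}=\{p:y<|p|\le y^2\}$, $b_p=|p|^{-2}$, $k=0$ and $|t|\le1/(2\log y)$, the inner sum has real part at least $(\log2+o(1))\cos1$ by \eqref{eq:mertens2}, and this range alone contributes a constant times $1/\log y$.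

\section{The Dirichlet series of a real function}\label{sec:F}

It remains to show that $|F(k,t)|$ is a small multiple of $\log X$. For complex $f$ this can fail: if $f=\overline{\chi_{k,t}}$, then $F(k,t)=\sum_m|m|^{-2-2\sigma}$ is as large as possible. For real $f$, a large value of $F(k,t)$ forces $f(p)\operatorname{Re}\chi_{k,t}(p)$ to be near $1$ for most primes. Then $\chi_{k,t}(p)$ is near $\pm1$, and its square $\chi_{2k,2t}(p)$ is near $1$. The last condition does not involve $f$, and it is tested by the series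
\[
L_\sigma(k,t)=\frac14\sum_{n\in\mathbb{G}^*}\frac{\chi_{k,t}(n)}{|n|^{2+2\sigma}}\qquad(k\in4\mathbb{Z},\ t\in\mathbb{R},\ 0<\sigma\le\tfrac12).
\]
For $4\mid k$ we have $\chi_{k,t}(i)=1$, so $L_\sigma(k,t)=\sum_{d\in\mathcal{D}}\chi_{k,t}(d)|d|^{-2-2\sigma}$; in particular $L_\sigma(0,0)=\zeta_{\mathbb{Q}(i)}(1+\sigma)$.

\begin{lemma}\label{lem:L}
Uniformly for $0<\sigma\le\frac12$,
\begin{align*}
|L_\sigma(k,t)|&\le C\log(2+|k|+|t|)&&(k\ne0),\\
|L_\sigma(0,t)|&\le C\big(\log(2+|t|)+|t|^{-1}\big)&&(t\ne0),\\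
L_\sigma(0,0)&=\frac\pi{4\sigma}+O(1).
\end{align*}
\end{lemma}

\begin{proof}
Let $B=2+|k|+|t|$. The terms with $|n|\le B$ contribute $O(\log B)$ by \eqref{eq:powers}. Beyond $B$ the summand varies slowly on the scale of the lattice, and we compare the sum with an integral. Let $\Gamma(z)=\chi_{k,t}(z)|z|^{-2-2\sigma}=e^{ik\theta}\rho^{-2-2\sigma+it}$ for $z=\rho e^{i\theta}$. Its radial derivative has modulus $|2+2\sigma-it|\rho^{-3-2\sigma}$, and $\rho^{-1}\partial_\theta\Gamma$ has modulus $|k|\rho^{-3-2\sigma}$, so $|\nabla\Gamma(z)|\le CB|z|^{-3}$ for $|z|\ge1$. For $|n|>B$ the unit square centered at $n$ lies in $|z|\ge\max(1,|n|/2)$, so $\Gamma(n)$ differs from the integral of $\Gamma$ over this square by $O(B|n|^{-3})$. By \eqref{eq:powers} these errors add up to $O(1)$. The union of the squares differs from $\{|z|>B\}$ only inside the annulus $\big||z|-B\big|\le1$, which has area $O(B)$ and on which $|\Gamma|=O(B^{-2})$. Therefore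
\[
\sum_{|n|>B}\Gamma(n)=\int_0^{2\pi}e^{ik\theta}d\theta\int_B^\infty\rho^{-1-2\sigma+it}d\rho+O(1).
\]
For $k\ne0$ the main term is $0$. For $k=0$ it is $2\pi B^{-2\sigma+it}/(2\sigma-it)$. This has modulus at most $2\pi/|t|$ when $t\ne0$, and for $t=0$, $B=2$ it equals $\pi4^{-\sigma}/\sigma=\pi/\sigma+O(1)$.
\end{proof}

If $\psi$ is completely multiplicative on $\mathcal{D}$ with $|\psi|\le1$, then $\sum_{d}\psi(d)|d|^{-2-2\sigma}=\prod_p(1-\psi(p)|p|^{-2-2\sigma})^{-1}$ by unique factorization and absolute convergence. Since $|\log(1-z)+z|\le|z|^2$ for $|z|\le\frac12$ and $\sum_p|p|^{-4}<\infty$,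
\begin{equation}\label{eq:euler}
\log\Big|\sum_{d\in\mathcal{D}}\frac{\psi(d)}{|d|^{2+2\sigma}}\Big|=\sum_p\frac{\operatorname{Re}\psi(p)}{|p|^{2+2\sigma}}+O(1).
\end{equation}
With $\sigma=1/\log X$ and $X$ large, Lemma~\ref{lem:L} and the case $\psi=1$ of \eqref{eq:euler} give
\begin{equation}\label{eq:trivial}
|F(k,t)|\le4L_\sigma(0,0)\le C\log X,\qquad\sum_p\frac1{|p|^{2+2\sigma}}=\log\log X+O(1).
\end{equation}

\begin{lemma}\label{lem:supF}
Assume \eqref{eq:caseII} and let $0<\delta_1\le1$. If $X$ is large in terms of $f$ and $\delta_1$, then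
\[
|F(k,t)|\le C\delta_1^{1/4}\log X\qquad\text{for all }|k|,|t|\le X^{\delta_1}.
\]
\end{lemma}

\begin{proof}
Replacing $m$ by $im$ in the definition gives $F(k,t)=f(i)i^kF(k,t)$. So $F(k,t)=0$ unless $f(i)i^k=1$, that is, unless $k\equiv0\pmod4$ when $f(i)=1$, and $k\equiv2\pmod4$ when $f(i)=-1$. Let $k$ be of this kind; it is even. Then $f\chi_{k,t}$ takes the same value at associates, so $F(k,t)=4\sum_{d\in\mathcal{D}}f(d)\chi_{k,t}(d)|d|^{-2-2\sigma}$. Write $\chi_{k,t}(p)=e^{i\alpha_p}$. Since $f$ is real, \eqref{eq:euler} and \eqref{eq:trivial} give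
\begin{equation}\label{eq:Fdist}
\frac{|F(k,t)|}{\log X}\le C\exp\Big(-\sum_p\frac{1-f(p)\cos\alpha_p}{|p|^{2+2\sigma}}\Big).
\end{equation}
As $f(p)\in[-1,1]$,
\[
1-f(p)\cos\alpha_p\ge1-|\cos\alpha_p|\ge\tfrac12(1-\cos^2\alpha_p)=\tfrac14(1-\cos2\alpha_p).
\]
Now $e^{2i\alpha_p}=\chi_{2k,2t}(p)$ and $4\mid2k$, so $\sum_p\cos(2\alpha_p)|p|^{-2-2\sigma}=\log|L_\sigma(2k,2t)|+O(1)$ by \eqref{eq:euler}. Together with \eqref{eq:trivial} this turns \eqref{eq:Fdist} into
\begin{equation}\label{eq:FL}
\frac{|F(k,t)|}{\log X}\le C\Big(\frac{|L_\sigma(2k,2t)|}{\log X}\Big)^{1/4}.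
\end{equation}
Let $T=X^{\delta_1}\ge6$ and $|k|,|t|\le T$, so that $\log(2+2|k|+2|t|)\le\log(6T)\le2\delta_1\log X$.

If $k\ne0$, Lemma~\ref{lem:L} gives $|L_\sigma(2k,2t)|\le C\delta_1\log X$, and \eqref{eq:FL} gives the claim.

If $k=0$ and $|t|\ge1/(\delta_1\log X)$, Lemma~\ref{lem:L} gives $|L_\sigma(0,2t)|\le C(\log(6T)+\delta_1\log X)\le C\delta_1\log X$, and \eqref{eq:FL} gives the claim.

If $k=0$ and $|t|<1/(\delta_1\log X)$, the series $L_\sigma(0,2t)$ can be large, and we return to \eqref{eq:Fdist}. The value $k=0$ is admissible only when $f(i)=1$, and then \eqref{eq:caseII} says that $\sum_p(1-f(p))|p|^{-2}=\infty$; this is the only place where the divergence is used. Here $\alpha_p=t\log|p|$, and $|\cos x-1|\le|x|$ and \eqref{eq:dyadic} give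
\[
\Big|\sum_p\frac{f(p)(\cos\alpha_p-1)}{|p|^{2+2\sigma}}\Big|\le|t|\sum_p\frac{\log|p|}{|p|^{2+2\sigma}}\le\frac{C|t|}\sigma\le\frac C{\delta_1}.
\]
Hence $|F(0,t)|/\log X\le C\exp\big(C/\delta_1-\sum_p(1-f(p))|p|^{-2-2\sigma}\big)$. The terms of the last sum are nonnegative and increase as $\sigma$ decreases to $0$, so by monotone convergence the sum tends to infinity as $X\to\infty$. The bound is therefore at most $\delta_1^{1/4}$ for large $X$.
\end{proof}

Without \eqref{eq:caseII} the last case fails: for $f\equiv1$ we have $F(0,0)=\pi\log X+O(1)$. The saving $\delta_1^{1/4}$ comes from the ratio $\log T/\log X$, so only frequencies up to a small power of $X$ can be treated. By \eqref{eq:expansion} the relevant frequencies extend to $1/h=|a|/H$. This is how the condition $|a|\le H^{1+\delta}$ arises on the Fourier side.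

\section{Proof of Proposition~\ref{prop:zero}}\label{sec:end}

The parameters are chosen in the order $\beta,W,\kappa,\delta_1,\delta,H_1$. Let $0<\beta<1$, and fix $W\in C_c^\infty((-1,1)^2)$ with $0\le W\le1$ and $W=1$ on $[-1+\beta,1-\beta]^2$. Let $0<\kappa<\frac1{80}$ be so small that $\log\frac1{40\kappa}\ge2$, let $0<\delta_1\le\kappa/2$ and $\delta=\delta_1/4$. Suppose $4H\le|a|\le H^{1+\delta}$ and use the notation \eqref{eq:param}. Then $h\ge H^{-\delta}\ge X^{-\delta}$ and $X^{1/2}\le H\le X/4$, so $X$ is large when $H$ is. Let $X$ be so large that $\Lambda\ge\frac12\log\frac1{40\kappa}\ge1$, $\Lambda\le\log X$ and $T:=X^{\delta_1}\ge2$.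

\emph{Smoothing.} We have $w=1$ on $Q(a,(1-\beta)H)$, and by the lattice point count the rest of $Q$ contains at most $8\beta H^2+CH$ Gaussian integers. Hence
\begin{equation}\label{eq:smooth}
\Big|\sum_{n\in Q}f(n)-\sum_nf(n)w(n)\Big|\le8\beta H^2+CH .
\end{equation}

\emph{High frequencies.} Consider the part of \eqref{eq:key} with $\max(|k|,|t|)>T$. There we use $|P|\le\Lambda\le\log X$, the bound \eqref{eq:trivial} for $F$, and the decay in \eqref{eq:expansion}. The set where $2^jT<\max(|k|,|t|)\le2^{j+1}T$ has measure at most $C4^jT^2$ in $\mathbb{Z}\times\mathbb{R}$, so $\max(|k|,|t|)^{-4}$ has integral at most $C\sum_j4^{-j}T^{-2}\le CT^{-2}$. The contribution is at most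
\[
C_WH^2(\log X)^3h^{-4}T^{-2}\le C_WH^2(\log X)^3X^{4\delta-2\delta_1}=C_WH^2(\log X)^3X^{-\delta_1}.
\]

\emph{Low frequencies.} For $|k|,|t|\le T$ we use $|c|\le C_WH^2$, Lemma~\ref{lem:supF} for $F$, and Lemma~\ref{lem:meansq} with $y=X^\kappa$, $\mathcal{R}=\mathcal{M}$ and $b_p=f(p)|p|^{-2-2\sigma}$; the condition $T\le y^{1/2}$ is $\delta_1\le\kappa/2$. The contribution is at most
\[
C_WH^2\cdot C\delta_1^{1/4}\log X\cdot\frac C{\kappa\log X}=C_W\,\frac{\delta_1^{1/4}}{\kappa}\,H^2 .
\]

Combining these two bounds with \eqref{eq:smooth}, \eqref{eq:weight}, \eqref{eq:key} and $\Lambda^{-2}\le1$, we get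
\[
\frac1{H^2}\Big|\sum_{n\in Q}f(n)\Big|\le8\beta+\frac C{\sqrt{\log(1/40\kappa)}}+C_W\frac{\delta_1^{1/4}}\kappa+\Big(\frac CH+C_W\frac{(\log X)^3}{X^{\delta_1}}\Big)
\]
for $X$ large in terms of $f,\kappa,\delta_1$. Given $\eta>0$, choose $\beta$ with $8\beta\le\eta/4$, which fixes $W$ and $C_W$; then $\kappa$ so that the second term is at most $\eta/4$; then $\delta_1\le\kappa/2$ so that the third term is at most $\eta/4$; and finally $H_1$ so that all largeness conditions hold and the last bracket is at most $\eta/4$ for $H\ge H_1$. This proves Proposition~\ref{prop:zero} and completes the proof of Theorem~\ref{thm:conv}. \qed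

\begin{remark}
In both cases of the proof, $\delta$ is chosen in terms of $\eta$ alone, and $f$ enters only through $H_0$. That dependence cannot be removed. If $f(i)=1$, $f(p)=1$ for $|p|\le Y$ and $f(p)=0$ for $|p|>Y$, then $M(f)=0$ by \eqref{eq:mertens2}, while $f=1$ on $Q(0,H)\cap\mathbb{G}^*$ for all $H\le Y/2$.
\end{remark}

\begin{thebibliography}{9}

\bibitem{DLMS}
S.~Donoso, A.~N.~Le, J.~Moreira, W.~Sun,
\emph{Averages of completely multiplicative functions over the Gaussian integers -- a dynamical approach},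
arXiv:2309.07249 (2023).

\bibitem{Rosen}
M.~Rosen,
\emph{A generalization of Mertens' theorem},
1999.

\end{thebibliography}
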